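\title{Openness does not imply infinitesimal containment for translation actions on compact groups}


\begin{abstract}
A measure preserving action of a countable group $\Gamma$ on a probability space is infinitesimally contained in $\Gamma$ if the statistics of the action on sets of small measure can be approximated by finite subsets of $\Gamma$. Let a non-amenable group $\Gamma$ act by translations on an infinite compact group $G$ through a homomorphism $\rho$. We disprove the conjecture that this action is infinitesimally contained in $\Gamma$ whenever $\overline{\rho(\Lambda)}$ is open for every non-amenable subgroup $\Lambda\le\Gamma$. One counterexample is an embedding of the free group $F_2$ in $SU(2)^{\mathbb N}$ under which every non-amenable subgroup is dense; a second one is profinite. The converse of the conjecture holds in a stronger form: infinitesimal containment forces every non-amenable subgroup to have open closure and to act with spectral gap.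
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Statistics of small sets}

Let $\Gamma$ be a countable group. A \emph{p.m.p.\ action} of $\Gamma$ is a measure preserving action $\Gamma\curvearrowright(X,\mu)$ on a standard Borel probability space. Take a set $A\subset X$ of small measure, a random point $x\in A$ and a finite set $F\subset\Gamma$, and record which of the points $\gamma x$, $\gamma\in F$, fall into $A$ again. We ask whether the law of this pattern can be imitated by a finite subset of $\Gamma$ itself.

To make this precise, let $\Gamma\curvearrowright(Y,\nu)$ be a measure preserving action on a $\sigma$-finite measure space; the main examples are p.m.p.\ actions and countable $\Gamma$-sets with counting measure. Fix a finite set $F\subset\Gamma$ and $k\in\mathbb N$. Let $B_1,\dots,B_k\subset Y$ be pairwise disjoint measurable sets whose union $B$ satisfies $0<\nu(B)<\infty$, and put $B_0=Y\setminus B$. For $\omega\colon F\to\{0,1,\dots,k\}$ the \emph{normalized $F$-statistic} is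
\[
s_\omega(B_1,\dots,B_k)=\frac{\nu(\{y\in B:\ \gamma y\in B_{\omega(\gamma)}\text{ for all }\gamma\in F\})}{\nu(B)}.
\]
If the points of $B_i$ have color $i$, then $(s_\omega)_\omega$ is a probability vector: the law of the colors of the points $\gamma y$, $\gamma\in F$, for a random $y\in B$. Because of the normalization, a set of tiny measure in one space can be compared with a finite set in another. The following definition formalizes the notion of \cite{Fr}.

\begin{definition}\label{def:inf}
A p.m.p.\ action $\Gamma\curvearrowright(X,\mu)$ is \emph{infinitesimally contained} in $\Gamma\curvearrowright(Y,\nu)$, written $(X,\mu)\overset{\mathrm{inf}}{\hookrightarrow}(Y,\nu)$, if for every finite $F\subset\Gamma$, every $k\in\mathbb N$ and every $\varepsilon>0$ there is $\delta>0$ with the following property. For all pairwise disjoint measurable $A_1,\dots,A_k\subset X$ with $0<\mu(\bigcup_iA_i)<\delta$ there are pairwise disjoint measurable $B_1,\dots,B_k\subset Y$ with $0<\nu(\bigcup_iB_i)<\infty$ and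
\[
|s_\omega(A_1,\dots,A_k)-s_\omega(B_1,\dots,B_k)|<\varepsilon\qquad\text{for all }\omega\colon F\to\{0,\dots,k\}.
\]
We write $(X,\mu)\overset{\mathrm{inf}}{\hookrightarrow}\Gamma$ when $Y=\Gamma$ with the left-regular action and counting measure; the sets $B_i$ are then finite. A triple $(F,k,\varepsilon)$ \emph{violates the definition} if no $\delta>0$ has the property above.
\end{definition}

One statistic carries all our obstructions. For $k=1$ and $\omega\equiv1$ we write
\[
s_F(B)=\frac{\nu(\{y\in B:\ \gamma y\in B\text{ for all }\gamma\in F\})}{\nu(B)},
\]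
the proportion of $B$ that no element of $F$ moves out of $B$.

\begin{example}\label{ex:Z}
Every ergodic p.m.p.\ action of $\mathbb Z$, generated by $T$, is infinitesimally contained in $\mathbb Z$. Given $F$ and $A_1,\dots,A_k$ with union $A$, let $A^\omega\subset A$ be the set in the numerator of $s_\omega(A_1,\dots,A_k)$. By Birkhoff's ergodic theorem there is a point $x$ whose orbit visits $A$ and each $A^\omega$ with frequency equal to the measure of the set. Put $B_i=\{0\le j<N:T^jx\in A_i\}$. If $j$ and all $j+\gamma$, $\gamma\in F$, lie in $[0,N)$, then $j$ is counted in $s_\omega(B_1,\dots,B_k)$ exactly when $T^jx\in A^\omega$. At most $2\max_{\gamma\in F}|\gamma|$ values of $j\in[0,N)$ are not of this kind, so $s_\omega(B_1,\dots,B_k)\to\mu(A^\omega)/\mu(A)$ as $N\to\infty$.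
\end{example}

The example works because the ends of a long interval are negligible. Recall that a countable group $\Lambda$ is \emph{amenable} if for every finite $F\subset\Lambda$ and $\eta>0$ there is a finite nonempty $B\subset\Lambda$ (a \emph{F{\o}lner set}) with $|\gamma B\triangle B|<\eta|B|$ for all $\gamma\in F$. In a non-amenable group finite sets have large boundary, so containment in $\Gamma$ should force the small sets of $X$ to have large boundary too. The sets that have not are the subject of this paper.

\begin{definition}\label{def:small}
Let $\Gamma\curvearrowright(X,\mu)$ be p.m.p.\ and $\Lambda\le\Gamma$. Measurable sets $A_n\subset X$ form a sequence of \emph{small almost $\Lambda$-invariant sets} if $\mu(A_n)>0$, $\mu(A_n)\to0$ and $\mu(\gamma A_n\triangle A_n)/\mu(A_n)\to0$ for all $\gamma\in\Lambda$.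
\end{definition}

\subsection{Translation actions and the conjecture}\label{sub:setting}

Our setting is the following: $\Gamma$ is a non-amenable countable group, $G$ is an infinite, second countable (hence metrizable) compact group with Haar probability measure $\mu$, and $\rho\colon\Gamma\to G$ is a homomorphism. The group $\Gamma$ acts on $(G,\mu)$ by $\gamma g=\rho(\gamma)g$.

For a closed subgroup $K\le G$, being open, having positive measure and having finite index are equivalent. Indeed, nonempty open sets have positive measure; the cosets of $K$ are disjoint and have equal measure; and if there are finitely many cosets, the complement of $K$ is closed. The small sets that come to mind first are thin neighborhoods of closed subgroups that are not open.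

\begin{example}\label{ex:nbhd}
Fix a left-invariant metric $d$ that induces the topology of $G$. Let $K\le G$ be closed and not open, and put $K^{(r)}=\{g\in G:d(g,K)<r\}$. These sets are open and invariant under left multiplication by $K$, and $\mu(K^{(r)})\to\mu(K)=0$ as $r\to0$. Let $\Lambda=\rho^{-1}(K)$ and let $F\subset\Gamma$ be finite. For $\gamma\in\Lambda$ we have $\gamma K^{(r)}=K^{(r)}$. For $\gamma\notin\Lambda$ the compact sets $\rho(\gamma)K$ and $K$ are disjoint, so $\gamma K^{(r)}\cap K^{(r)}=\emptyset$ for small $r$. Hence, for small $r$, $s_\omega(K^{(r)})=1$ when $\omega$ is the indicator function of $F\cap\Lambda$. If $\Lambda$ is amenable, F{\o}lner sets $B\subset\Lambda$ imitate this statistic: they satisfy $\gamma B\cap B=\emptyset$ for $\gamma\notin\Lambda$, and almost all $y\in B$ have $\gamma y\in B$ for all $\gamma\in F\cap\Lambda$.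
\end{example}

If $\Lambda=\rho^{-1}(K)$ is non-amenable, the sets $K^{(1/n)}$ are small and exactly $\Lambda$-invariant, and Theorem~\ref{thm:B} below shows that containment in $\Gamma$ fails. To exclude this one assumes that $\overline{\rho(\Lambda)}$ is open for every non-amenable $\Lambda\le\Gamma$; then $\rho^{-1}(K)$ is amenable for every closed non-open $K$, and the thin neighborhoods of each such $K$ are imitated in $\Gamma$. It is natural to guess that nothing else can go wrong.

\medskip
\noindent\textbf{Conjecture} (\cite{Fr}). \emph{In the setting above, suppose that $\overline{\rho(\Lambda)}$ is open in $G$ for every non-amenable subgroup $\Lambda\le\Gamma$. Then $(G,\mu)\overset{\mathrm{inf}}{\hookrightarrow}\Gamma$.}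
\medskip

In \cite{Fr} the hypothesis is worded as ``$\rho(\Lambda)$ is open''. Since $\rho(\Lambda)$ is countable, the literal reading would make $G$ a countable compact group, hence finite. We therefore read the hypothesis for the closure of the image, in line with the examples intended there, such as $\mathrm{SL}_2(\mathbb Z)\to\mathrm{SL}_2(\mathbb Z_p)$.

\subsection{Results}

The conjecture is false, even for a free group whose non-amenable subgroups are all dense.

\begin{theorem}\label{thm:A}
Let $\Gamma=F_2=\langle a,b\rangle$ and $G=SU(2)^{\mathbb N}$. There is an injective homomorphism $\rho\colon\Gamma\to G$ such that $\overline{\rho(\Lambda)}=G$ for every non-amenable $\Lambda\le\Gamma$, while $(G,\mu)$ is not infinitesimally contained in $\Gamma$. Already $F=\{a,b\}$, $k=1$ and any $\varepsilon<\frac12$ violate the definition.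
\end{theorem}

The next theorem describes the obstruction. The group $\Gamma$ acts unitarily on $L^2(X,\mu)$ by $(\gamma f)(x)=f(\gamma^{-1}x)$. For $\Lambda\le\Gamma$, \emph{almost $\Lambda$-invariant unit vectors} are unit vectors $f_n$ with $\|\gamma f_n-f_n\|\to0$ for all $\gamma\in\Lambda$. We say that $\Lambda\curvearrowright X$ has \emph{spectral gap} if the orthogonal complement $L^2(X)\ominus L^2(X)^\Lambda$ of the $\Lambda$-invariant functions has no almost $\Lambda$-invariant unit vectors.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] Let $\Gamma\curvearrowright(X,\mu)$ be p.m.p.\ and let $\Lambda\le\Gamma$ be non-amenable. If $X$ has small almost $\Lambda$-invariant sets, then $(X,\mu)$ is not infinitesimally contained in $\Gamma$. Moreover, for every $\varepsilon\in(0,1)$ there is a finite $F\subset\Lambda$ such that $(F,1,\varepsilon)$ violates the definition.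
\item[(2)] Let $\rho\colon\Gamma\to G$ be as in Section~\ref{sub:setting} and let $\Lambda\le\Gamma$ be any subgroup. Then $G$ has no small almost $\Lambda$-invariant sets if and only if $\overline{\rho(\Lambda)}$ is open and $\Lambda\curvearrowright G$ has spectral gap.
\item[(3)] If $(G,\mu)\overset{\mathrm{inf}}{\hookrightarrow}\Gamma$, then for every non-amenable $\Lambda\le\Gamma$ the group $\overline{\rho(\Lambda)}$ is open and $\Lambda\curvearrowright G$ has spectral gap.
\end{enumerate}
\end{theorem}

The range of $\varepsilon$ in (1) is optimal up to the endpoint: statistics lie in $[0,1]$, so for $\varepsilon>1$ the condition in Definition~\ref{def:inf} is vacuous. By (3) the openness hypothesis of the conjecture is necessary; by Theorem~\ref{thm:A} it is not sufficient.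

\begin{corollary}\label{cor:free}
In the example of Theorem~\ref{thm:A} the definition is violated for every $\varepsilon<1$. Moreover, the conjecture fails for every countable non-abelian free group $\Gamma'$.
\end{corollary}

The group $SU(2)^{\mathbb N}$ is connected, and the construction uses elements close to the identity. Connectedness is not the reason for the failure.

\begin{theorem}\label{thm:C}
There are an infinite, second countable profinite group $G$ and a homomorphism $\rho\colon F_2\to G$ with dense image such that $\overline{\rho(\Lambda)}$ is open for every non-amenable $\Lambda\le F_2$, but $(G,\mu)$ is not infinitesimally contained in $F_2$. The definition is again violated for every $\varepsilon<1$.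
\end{theorem}

Both counterexamples live in a product $\prod_nG_n$, with $\rho=(\rho_n)_n$. Openness is a qualitative property, and we obtain it by making the coordinates $\rho_n$ algebraically independent of each other. Spectral gap is a quantitative property that must be uniform in $n$, and we destroy it by making the $n$-th coordinate mix more and more slowly. We do not settle whether the necessary condition in Theorem~\ref{thm:B}(3) is sufficient, nor the specific example $\mathrm{SL}_2(\mathbb Z)\to\mathrm{SL}_2(\mathbb Z_p)$.

Section~\ref{sec:obstruction} proves Theorem~\ref{thm:B}(1), Section~\ref{sec:SU2} proves Theorem~\ref{thm:A} and Corollary~\ref{cor:free}, Section~\ref{sec:gap} proves Theorem~\ref{thm:B}(2) and (3), and Section~\ref{sec:profinite} proves Theorem~\ref{thm:C}. The proof of Theorem~\ref{thm:A} is independent of Theorems~\ref{thm:B} and~\ref{thm:C}.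

We use the standard permanence properties of amenability: finite and abelian groups are amenable, and the class is closed under subgroups, extensions and increasing unions. Subgroups of $F_2$ are free, so a subgroup of $F_2$ is non-amenable if and only if it is non-abelian. The word length of $\gamma\in F_2$ in $a^{\pm1},b^{\pm1}$ is $|\gamma|$.

\section{Small almost invariant sets obstruct containment}\label{sec:obstruction}

The obstruction compares the statistic $s_F$ on the two sides: it tends to $1$ along small almost invariant sets, and it stays away from $1$ on finite subsets of a non-amenable group.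

\begin{lemma}\label{lem:criterion}
Let $\Gamma\curvearrowright(X,\mu)$ be p.m.p., let $\Lambda\le\Gamma$, and suppose that $X$ has small almost $\Lambda$-invariant sets $A_n$. Let $F\subset\Lambda$ be finite and suppose that $s_F(B)\le\sigma$ for every finite nonempty $B\subset\Gamma$. Then $(F,1,\varepsilon)$ violates the definition of $(X,\mu)\overset{\mathrm{inf}}{\hookrightarrow}\Gamma$ for every $\varepsilon\in(0,1-\sigma)$.
\end{lemma}

\begin{proof}
A point of $A_n$ that is not counted in $s_F(A_n)$ lies in $A_n\setminus\gamma^{-1}A_n$ for some $\gamma\in F$, and $\mu(A_n\setminus\gamma^{-1}A_n)=\mu(\gamma A_n\setminus A_n)$. So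
\[
1-s_F(A_n)\le\sum_{\gamma\in F}\frac{\mu(\gamma A_n\triangle A_n)}{\mu(A_n)}\longrightarrow0 .
\]
Given $\delta>0$, take $n$ with $0<\mu(A_n)<\delta$ and $s_F(A_n)>\sigma+\varepsilon$. Then $s_F(A_n)-s_F(B)>\varepsilon$ for every finite nonempty $B\subset\Gamma$, so $\delta$ does not have the required property.
\end{proof}

For the free group an explicit $\sigma$ comes from counting edges in a tree.

\begin{lemma}\label{lem:tree}
Let $F=\{a,b\}\subset F_2$. Then $s_F(B)<\frac12$ for every finite nonempty $B\subset F_2$.
\end{lemma}

\begin{proof}
Let $C=\{y\in B:ay\in B,\ by\in B\}$. The graph on $F_2$ with edges $\{y,ay\}$ and $\{y,by\}$ is a tree. The $2|C|$ edges $\{y,ay\}$, $\{y,by\}$ with $y\in C$ have both ends in $B$, and they are distinct, since a coincidence would give $a^2=1$, $b^2=1$, $a=b$ or $ab=1$. The subgraph induced on $B$ is a forest and has at most $|B|-1$ edges. So $2|C|\le|B|-1$.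
\end{proof}

The constant $\frac12$ is sharp for this statistic: if $B$ is the set of words in $a,b$ without inverses of length at most $R$, then $C$ consists of those of length at most $R-1$, and $s_F(B)=(2^R-1)/(2^{R+1}-1)\to\frac12$. To push $\sigma$ to $0$, and to treat an arbitrary non-amenable $\Lambda$, one needs larger sets $F$. The tool is the left-regular representation $\lambda_\Gamma$ of $\Gamma$ on $\ell^2(\Gamma)$, for which $\lambda_\Gamma(\gamma)1_C=1_{\gamma C}$. For a finitely supported probability measure $p$ on $\Gamma$ put $\lambda_\Gamma(p)=\sum_\gamma p(\gamma)\lambda_\Gamma(\gamma)$; then $\lambda_\Gamma(p^{*m})=\lambda_\Gamma(p)^m$ for the convolution powers $p^{*m}$. Kesten's theorem says that if $p$ is symmetric and its support generates a non-amenable group $\Lambda_0$, then $\|\lambda_{\Lambda_0}(p)\|<1$.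

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
The countable group $\Lambda$ is an increasing union of finitely generated subgroups, so one of them, $\Lambda_0$, is non-amenable. Let $p$ be the uniform measure on a finite symmetric generating set of $\Lambda_0$. Splitting $\ell^2(\Gamma)$ along the right cosets $\Lambda_0g$ shows that the restriction of $\lambda_\Gamma$ to $\Lambda_0$ is a multiple of $\lambda_{\Lambda_0}$. Hence $\theta:=\|\lambda_\Gamma(p)\|=\|\lambda_{\Lambda_0}(p)\|<1$.

Given $\varepsilon\in(0,1)$, choose $m$ with $\theta^{2m}<1-\varepsilon$ and let $F=\operatorname{supp}p^{*m}\subset\Lambda$. Let $B\subset\Gamma$ be finite and nonempty, and let $C=\{y\in B:\gamma y\in B\text{ for all }\gamma\in F\}$. Since $\gamma C\subset B$ for $\gamma\in F$,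
\[
|C|=\sum_{\gamma\in F}p^{*m}(\gamma)\,|\gamma C\cap B|=\langle\lambda_\Gamma(p)^m1_C,1_B\rangle\le\theta^m|C|^{1/2}|B|^{1/2}.
\]
So $s_F(B)=|C|/|B|\le\theta^{2m}$, and Lemma~\ref{lem:criterion} applies with $\sigma=\theta^{2m}$.
\end{proof}

\section{A counterexample in $SU(2)^{\mathbb N}$}\label{sec:SU2}

\subsection{The idea on a torus}

Density and small almost invariant sets already coexist for $\mathbb Z$.

\begin{example}\label{ex:torus}
Let $\mathbb T=\mathbb R/\mathbb Z$. Choose inductively $\theta_n\in(0,4^{-n})$ outside the countable set $\mathbb Q+\mathbb Q\theta_1+\dots+\mathbb Q\theta_{n-1}$, and define $\rho\colon\mathbb Z\to\mathbb T^{\mathbb N}$ by $\rho(j)=(j\theta_n)_n$. For $j\ne0$ the numbers $1,j\theta_1,j\theta_2,\dots$ are linearly independent over $\mathbb Q$, so by Kronecker's theorem $\rho(j\mathbb Z)$ is dense in $\mathbb T^{\mathbb N}$. Let $A_n$ be the set of $g$ whose $n$-th coordinate lies in the arc $(-2^{-n},2^{-n})$. Then $\mu(A_n)=2^{1-n}$, and translation by $\rho(j)$ shifts the arc by $|j|\theta_n$, so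
\[
\frac{\mu((A_n+\rho(j))\triangle A_n)}{\mu(A_n)}\le\frac{2|j|4^{-n}}{2^{1-n}}=|j|2^{-n}\longrightarrow0 .
\]
\end{example}

A translation with dense orbits is ergodic, so this action is contained in $\mathbb Z$ by Example~\ref{ex:Z}: Theorem~\ref{thm:B}(1) fails for amenable $\Lambda$. For $F_2$ the same picture would give a counterexample, but the target cannot be abelian. The subgroup $[F_2,F_2]$ is non-amenable, since otherwise $F_2$ would be an extension of amenable groups, and it would have trivial image. So we replace $\mathbb T$ by $SU(2)$, and we need a substitute for rational independence.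

\subsection{Facts about $SU(2)$}

Identify $SU(2)$ with the unit sphere $S^3\subset\mathbb R^4$ of the quaternions. The Euclidean distance $d(x,y)=\|x-y\|$ is bi-invariant, and Haar measure is the normalized volume of the sphere. If $V(r)$ is the measure of $\{x:d(x,1)<r\}$, then $V(r)/r^3\to c_0>0$ as $r\to0$. We use the following standard facts.
\begin{enumerate}
\item[(S1)] Traces lie in $[-2,2]$, and $\operatorname{tr}x=\pm2$ only for $x=\pm1$.
\item[(S2)] $SU(2)$ contains a free subgroup of rank $2$.
\item[(S3)] The quotient $SO(3)=SU(2)/\{\pm1\}$, with quotient map $\pi$, is a simple group. So a normal subgroup $M$ of $SU(2)$ lies in $\{\pm1\}$ or has index at most $2$; in the second case $M=SU(2)$, since every element of $SU(2)$ is a square.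
\item[(S4)] The Lie algebra $\mathfrak{su}(2)$ is $\mathbb R^3$ with the cross product. It has no $2$-dimensional subalgebra, since $u\times v$ is orthogonal to $u$ and $v$. Its automorphisms preserve the cross product, hence the Killing form and the orientation, so they are rotations, that is, of the form $\operatorname{Ad}(c)$ with $c\in SU(2)$.
\item[(S5)] A one-dimensional compact connected subgroup of $SU(2)$ is a maximal torus and has index $2$ in its normalizer.
\end{enumerate}

\subsection{Subgroups of products}

To pass from density in each factor to density in the product we must understand how a subgroup that projects onto every factor can fail to be everything. The following form of Goursat's lemma serves here and in Section~\ref{sec:profinite}.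

\begin{lemma}\label{lem:goursat}
Let $P=P_1\times\dots\times P_r$ and $P'$ be groups, let $K\le P\times P'$ project onto $P$ and onto $P'$, and let $M=\{t\in P':(1,t)\in K\}$. Then $M$ is normal in $P'$, and $K=P\times P'$ if $M=P'$. If $N\supseteq M$ is a normal subgroup of $P'$ such that $P'/N$ is simple and non-abelian, then there are an index $j$ and a surjective homomorphism $\varphi_j\colon P_j\to P'/N$ with $tN=\varphi_j(s_j)$ for all $(s,t)\in K$.
\end{lemma}

\begin{proof}
Conjugating $(1,t)$ by $(s',t')\in K$ gives $(1,t'tt'^{-1})$, and every $t'\in P'$ occurs, so $M$ is normal. If $M=P'$, then $K$ contains $\{1\}\times P'$ and projects onto $P$, so $K=P\times P'$. Now let $N$ be as stated. If $(s,t),(s,t')\in K$, then $t^{-1}t'\in M\subset N$. So $\varphi(s)=tN$ for $(s,t)\in K$ defines a surjective homomorphism $\varphi\colon P\to P'/N$. The images $\varphi(P_1),\dots,\varphi(P_r)$ are normal in $P'/N$, so each is trivial or everything. They generate $P'/N$, so one of them, $\varphi(P_j)$, is everything. They commute pairwise and $P'/N$ is non-abelian, so the others are trivial. Take $\varphi_j=\varphi|_{P_j}$.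
\end{proof}

For $SU(2)$ the relation given by the lemma will be $\rho_N=\pm c\rho_jc^{-1}$, and traces detect it. This explains condition (ii) in the next lemma, which replaces rational independence.

\subsection{The homomorphism}

Put $\eta_n=4^{-n}$.

\begin{lemma}\label{lem:rho}
There are homomorphisms $\rho_n\colon F_2\to SU(2)$, $n\in\mathbb N$, such that
\begin{enumerate}
\item[(i)] each $\rho_n$ is injective;
\item[(ii)] $\operatorname{tr}\rho_n(w)\ne\pm\operatorname{tr}\rho_m(w)$ for all $w\ne1$ and $n\ne m$;
\item[(iii)] $d(\rho_n(\gamma),1)\le|\gamma|\eta_n$ for all $\gamma\in F_2$.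
\end{enumerate}
\end{lemma}

\begin{proof}
For $w\in F_2$ let $f_w(x,y)=\operatorname{tr}w(x,y)$, a real-analytic function on the connected real-analytic manifold $SU(2)^2$. Let $w\ne1$. Then $f_w(1,1)=2$, while by (S2) there is $(x,y)$ with $w(x,y)\ne1$ and hence $f_w(x,y)\ne2$ by (S1). So $f_w$ is not constant. Neither is $f_w^2$: otherwise the continuous function $f_w$ would take at most two values on a connected space and be constant. By the identity theorem for real-analytic functions, each level set $\{f_w^2=c\}$ is closed with empty interior.

By the Baire category theorem we can choose inductively $(x_n,y_n)$ in the open set $\{d(x,1)<\eta_n,\ d(y,1)<\eta_n\}$ outside the countably many sets $\{f_w^2=4\}$ and $\{f_w^2=f_w(x_j,y_j)^2\}$, where $w\ne1$ and $j<n$. Let $\rho_n(a)=x_n$ and $\rho_n(b)=y_n$. The first family of sets gives (i) and the second gives (ii). Bi-invariance gives $d(x^{-1},1)=d(x,1)$ and $d(xy,1)\le d(x,1)+d(y,1)$, and (iii) follows.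
\end{proof}

Let $\rho=(\rho_n)_n\colon F_2\to G=SU(2)^{\mathbb N}$. It is injective, and $G$ is infinite, compact and second countable.

\begin{proposition}\label{prop:dense}
For every non-amenable $\Lambda\le F_2$ the group $\rho(\Lambda)$ is dense in $G$.
\end{proposition}

\begin{proof}
\emph{One factor.} Let $K=\overline{\rho_n(\Lambda)}$, a compact Lie group with identity component $K^0$. By (S4) its dimension is $0$, $1$ or $3$. In dimension $0$ the group $K$ is finite. In dimension $1$ it normalizes the torus $K^0$, so by (S5) it has an abelian subgroup of index at most $2$. In both cases $\rho_n(\Lambda)$ is amenable, which is impossible since $\rho_n(\Lambda)\cong\Lambda$ by (i). So $K$ has dimension $3$, and $K=SU(2)$ by connectedness.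

\emph{Finitely many factors.} Let $K_N$ be the closure of $(\rho_1,\dots,\rho_N)(\Lambda)$ in $SU(2)^N$. We show $K_N=SU(2)^N$ by induction on $N$; the case $N=1$ is done. Let $N\ge2$ and $K_{N-1}=SU(2)^{N-1}$. The projections of the compact group $K_N$ to $SU(2)^{N-1}$ and to the last factor are closed with dense image, hence onto. Let $M$ be as in Lemma~\ref{lem:goursat}. If $M=SU(2)$ we are done. Otherwise $M\subset\{\pm1\}$ by (S3), and the lemma gives $j<N$ and a surjective homomorphism $\varphi_j\colon SU(2)\to SO(3)$ with $\pi(t)=\varphi_j(s_j)$ for $(s,t)\in K_N$. The graph of $\varphi_j$ is the image of $K_N$ under $(s,t)\mapsto(s_j,\pi(t))$. It is compact, so $\varphi_j$ is continuous, hence smooth. By (S3) its kernel lies in $\{\pm1\}$, so its differential is injective, hence an automorphism of $\mathfrak{su}(2)=\mathfrak{so}(3)$, hence equal to $\operatorname{Ad}(c)$ for some $c\in SU(2)$ by (S4). The homomorphisms $\varphi_j$ and $s\mapsto\pi(csc^{-1})$ have the same differential and $SU(2)$ is connected, so they are equal. Thus $\rho_N(\lambda)=\pm c\rho_j(\lambda)c^{-1}$ and $\operatorname{tr}\rho_N(\lambda)=\pm\operatorname{tr}\rho_j(\lambda)$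 for all $\lambda\in\Lambda$. For $\lambda\ne1$ this contradicts (ii).

\emph{All factors.} Basic open sets of $G$ depend on finitely many coordinates, so $\rho(\Lambda)$ meets each of them.
\end{proof}

Condition (ii) cannot be dropped: if $\rho_1=\rho_2$, then $K_2$ lies in the diagonal of $SU(2)^2$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Proposition~\ref{prop:dense} it remains to violate the definition. Put $r_n=2^{-n}$ and $A_n=\{g\in G:d(g_n,1)<r_n\}$, so that $0<\mu(A_n)=V(r_n)\to0$. Fix $\gamma\in F_2$ and let $n$ be so large that $|\gamma|\eta_n<r_n$. If $g\in A_n$ and $\gamma g\notin A_n$, then $d(\rho_n(\gamma)g_n,g_n)\le|\gamma|\eta_n$ by (iii), so $r_n-|\gamma|\eta_n\le d(g_n,1)<r_n$. Therefore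
\[
\frac{\mu(\gamma A_n\triangle A_n)}{\mu(A_n)}=\frac{2\mu(A_n\setminus\gamma^{-1}A_n)}{\mu(A_n)}\le2\Bigl(1-\frac{V(r_n-|\gamma|\eta_n)}{V(r_n)}\Bigr)\longrightarrow0,
\]
because $V(r)/r^3\to c_0>0$ and $\eta_n/r_n\to0$. So the $A_n$ are small almost $F_2$-invariant sets, and Lemmas~\ref{lem:criterion} and~\ref{lem:tree} show that $(\{a,b\},1,\varepsilon)$ violates the definition for every $\varepsilon<\frac12$.
\end{proof}

\begin{remark}
The set $A_n$ is a neighborhood of the closed non-open subgroup $\{g\in G:g_n=1\}$, whose preimage under $\rho$ is trivial. By the argument of Example~\ref{ex:nbhd}, very thin neighborhoods of this subgroup are imitated by a single point of $F_2$. But the subgroup changes with $n$, and the thickness $r_n$ is much larger than the step size $\eta_n$ of the generators. Definition~\ref{def:inf} asks for one $\delta$ that serves all small sets, and openness gives no such uniformity.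
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:free}]
The first claim is Theorem~\ref{thm:B}(1) for the sets $A_n$ and $\Lambda=F_2$. For the second, embed $\Gamma'$ in $F_2$ and restrict $\rho$. Non-amenable subgroups of $\Gamma'$ are dense in $G$ by Proposition~\ref{prop:dense}, the $A_n$ are small almost $\Gamma'$-invariant sets, and Theorem~\ref{thm:B}(1) applies to the action of $\Gamma'$ with $\Lambda=\Gamma'$.
\end{proof}

\section{Small almost invariant sets and spectral gap}\label{sec:gap}

The absence of small almost invariant sets is an isoperimetric inequality at small scales.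

\begin{lemma}\label{lem:iso}
Let $\Lambda\curvearrowright(X,\mu)$ be a p.m.p.\ action of a countable group without small almost $\Lambda$-invariant sets. Then there are a finite $F\subset\Lambda$ and $c,\delta>0$ with
\begin{equation}\label{eq:iso}
\sum_{\gamma\in F}\mu(\gamma A\triangle A)\ge c\,\mu(A)\qquad\text{whenever }\mu(A)<\delta .
\end{equation}
\end{lemma}

\begin{proof}
Otherwise take finite sets $F_n$ increasing to $\Lambda$ and $c=\delta=1/n$. There are $A_n$ with $\mu(A_n)<1/n$ and $\sum_{\gamma\in F_n}\mu(\gamma A_n\triangle A_n)<\mu(A_n)/n$. The strict inequality forces $\mu(A_n)>0$, so the $A_n$ are small almost $\Lambda$-invariant sets.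
\end{proof}

The main point is that \eqref{eq:iso} and ergodicity give spectral gap. Level sets turn almost invariant functions into almost invariant sets through the layer-cake identity
\begin{equation}\label{eq:layer}
\int_{\mathbb R}\nu(\{u>s\}\triangle\{v>s\})\,ds=\|u-v\|_1
\end{equation}
for real measurable $u,v$, together with $\{\gamma u>s\}=\gamma\{u>s\}$. The difficulty is the size of the level sets. If the functions concentrate on small sets, \eqref{eq:iso} applies directly. If they stay bounded, the level sets have measure bounded away from $0$ and $1$, and \eqref{eq:iso} says nothing about them. Ergodicity makes such sets asymptotically independent, and intersecting several of them produces a small one.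

\begin{proposition}\label{prop:gap}
Let $\Lambda\curvearrowright(X_0,\nu)$ be an ergodic p.m.p.\ action of a countable group that satisfies \eqref{eq:iso} for $\nu$. Then $L^2_0(X_0,\nu)=\{f\in L^2:\int f=0\}$ has no almost $\Lambda$-invariant unit vectors.
\end{proposition}

\begin{proof}
Suppose that $f_n\in L^2_0$ are almost invariant unit vectors. The real or the imaginary part of $f_n$ has norm at least $1/\sqrt2$, has mean zero and is moved by $\gamma$ no more than $f_n$. After normalizing we may assume that the $f_n$ are real.

\emph{Step 1: no concentration.} Fix $T\ge1$ with $T^{-2}<\delta$ and let $g_n=(|f_n|-T)_+$. By Chebyshev's inequality $\nu(g_n>0)\le T^{-2}<\delta$, and $\|\gamma g_n-g_n\|\le\|\gamma f_n-f_n\|$ because $t\mapsto(|t|-T)_+$ is $1$-Lipschitz. Apply \eqref{eq:iso} to the sets $\{g_n^2>s\}$, integrate over $s>0$, and use \eqref{eq:layer} and the Cauchy--Schwarz inequality for $(\gamma g_n+g_n)(\gamma g_n-g_n)$: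
\[
c\|g_n\|^2\le\sum_{\gamma\in F}\|\gamma g_n^2-g_n^2\|_1\le2\|g_n\|\sum_{\gamma\in F}\|\gamma g_n-g_n\| .
\]
So $\|g_n\|\to0$. Since $g_n\ge|f_n|/2$ on $\{|f_n|>2T\}$, we get $\int_{|f_n|>2T}f_n^2\,d\nu\to0$.

\emph{Step 2: almost invariant sets of intermediate measure.} Let $\varphi_n=\max(-2T,\min(f_n,2T))$. By Step 1, $\|\varphi_n-f_n\|\to0$. Hence $\|\varphi_n\|\to1$, $\int\varphi_n\to0$ and $\|\gamma\varphi_n-\varphi_n\|\to0$ for all $\gamma\in\Lambda$. Let $\varphi_n^\pm$ be the positive and negative parts. Their integrals have difference tending to $0$ and sum $\int|\varphi_n|\ge\|\varphi_n\|^2/(2T)$, so for large $n$ both are at least $\frac1{8T}$. Let $0<s\le\frac1{16T}$ and $\beta=\frac1{32T^2}$. From $\frac1{8T}\le\int\varphi_n^+\le s+2T\nu(\varphi_n>s)$ we get $\nu(\varphi_n>s)\ge\beta$, and from $\frac1{8T}\le\int\varphi_n^-\le2T\nu(\varphi_n<0)$ we get $\nu(\varphi_n\le s)\ge\frac1{16T^2}\ge\beta$. List the elements of $\Lambda$ as $\gamma_1,\gamma_2,\dots$. By \eqref{eq:layer},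
\[
\int_0^{1/(16T)}\sum_i2^{-i}\,\nu\bigl(\gamma_i\{\varphi_n>s\}\triangle\{\varphi_n>s\}\bigr)\,ds\le\sum_i2^{-i}\|\gamma_i\varphi_n-\varphi_n\|_1\longrightarrow0,
\]
since the norms on the right are at most $4T$ and each tends to $0$. Choose $s_n\in(0,\frac1{16T}]$ at which the integrand is at most its mean value. Then $A_n=\{\varphi_n>s_n\}$ satisfies $\nu(A_n)\in[\beta,1-\beta]$ and $\nu(\gamma A_n\triangle A_n)\to0$ for all $\gamma\in\Lambda$.

\emph{Step 3: intersecting.} Pass to a subsequence with $1_{A_n}\to\psi$ weakly in $L^2$. Since $\|\gamma1_{A_n}-1_{A_n}\|\to0$, the limit $\psi$ is $\Lambda$-invariant. By ergodicity it is a constant $\alpha=\lim\nu(A_n)\in[\beta,1-\beta]$. Thus $\nu(A_n\cap B)\to\alpha\nu(B)$ for every measurable $B$. Choose $m$ with $\alpha^m<\delta/2$ and let $\eta>0$. Put $B_0=X_0$ and choose $n_1<\dots<n_m$ successively so that $B_j=B_{j-1}\cap A_{n_j}$ satisfies $|\nu(B_j)-\alpha\nu(B_{j-1})|\le\eta$, and $\nu(\gamma A_{n_j}\triangle A_{n_j})\le\eta$ for $\gamma\in F$. By induction $|\nu(B_j)-\alpha^j|\le j\eta$. Also $\gamma B_m\triangle B_m\subset\bigcup_j(\gamma A_{n_j}\triangle A_{n_j})$,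 so $\sum_{\gamma\in F}\nu(\gamma B_m\triangle B_m)\le|F|m\eta$. For small $\eta$ we have $\alpha^m/2<\nu(B_m)<\delta$ and $|F|m\eta<c\alpha^m/2$, which contradicts \eqref{eq:iso}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2) and (3)]
Let $H=\overline{\rho(\Lambda)}$. Left translation of $G$ on $L^2(G)$ is strongly continuous, so $L^2(G)^\Lambda=L^2(G)^H$. If $H$ is open, with right cosets $Hg_1,\dots,Hg_d$ of measure $1/d$, then $H$ acts transitively on each coset, so this space is spanned by the functions $1_{Hg_i}$, and $\Lambda$ acts ergodically on each coset.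

Suppose first that $H$ is open and that $A_n$ are small almost $\Lambda$-invariant sets; we show that spectral gap fails. Let $P$ be the orthogonal projection onto $L^2(G)^\Lambda$. Then $\|P1_{A_n}\|^2=d\sum_i\mu(A_n\cap Hg_i)^2\le d\,\mu(A_n)^2$. So $f_n=1_{A_n}-P1_{A_n}$ satisfies $\|f_n\|^2\ge\mu(A_n)(1-d\,\mu(A_n))$ and $\|\gamma f_n-f_n\|^2=\mu(\gamma A_n\triangle A_n)$ for $\gamma\in\Lambda$. The vectors $f_n/\|f_n\|$, for $n$ large, are almost invariant unit vectors in $L^2(G)\ominus L^2(G)^\Lambda$.

Conversely, suppose that there are no small almost $\Lambda$-invariant sets. Then $H$ is open, for otherwise the sets $H^{(1/n)}$ of Example~\ref{ex:nbhd} would be small and $\Lambda$-invariant. Let $F,c,\delta$ be as in Lemma~\ref{lem:iso}, and suppose that $f_n$ are almost invariant unit vectors in $L^2(G)\ominus L^2(G)^\Lambda$. Each $f_n$ has integral zero on every coset $Hg_i$. Some coset $X_0=Hg_i$ satisfies $\int_{X_0}|f_n|^2d\mu\ge1/d$ for infinitely many $n$. The coset is $\Lambda$-invariant, so the normalized restrictions of these $f_n$ are almost invariant unit vectors in $L_0^2(X_0,\nu)$, where $\nu=d\cdot\mu|_{X_0}$.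 Multiplying \eqref{eq:iso} by $d$ shows that it holds for $\nu$, since $\nu(A)<\delta$ implies $\mu(A)<\delta$. This contradicts Proposition~\ref{prop:gap} and proves (2).

For (3), containment in $\Gamma$ excludes small almost $\Lambda$-invariant sets for non-amenable $\Lambda$ by (1), and (2) gives the conclusion.
\end{proof}

\section{A profinite counterexample}\label{sec:profinite}

\subsection{Strategy and inputs}

We now want finite factors. The role of the small ball is played by a finite $F_2$-set $\Omega$ with a small subset $W$ of small boundary. For openness, every non-abelian subgroup of $F_2$ should act on $\Omega$ through (almost) the full image. Alternating groups suit this purpose: they are simple and pairwise non-isomorphic, so Lemma~\ref{lem:goursat} gives independence of the coordinates for free. The two demands pull in opposite directions, since $W$ is almost invariant, while each subgroup must move it around. We take two projective lines $Y_1,Y_2$, on which the subgroups under consideration expand, and join them by a bottleneck: we exchange the heads of two $a$-edges. For $\mathbb Z$ acting on two cycles of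 lengths $\ell_1,\ell_2$ this surgery produces one cycle of length $\ell_1+\ell_2$, in which the first cycle has become an arc with two boundary edges.

Two published results are used. A family of finite graphs of bounded degree is an \emph{expander family} if there is $h>0$ such that every set $S$ of at most half of the vertices of a graph in the family has at least $h|S|$ edges leaving it.

\begin{theorem}[{\cite[Theorem 1]{BG}}]\label{thm:BG}
If a finite set $S\subset\mathrm{SL}_2(\mathbb Z)$ generates a subgroup that is not virtually solvable, then the Cayley graphs of $\mathrm{SL}_2(\mathbb F_p)$ with respect to $S$ modulo $p$, for large primes $p$, form an expander family.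
\end{theorem}

A transitive permutation group of degree $m$ is \emph{primitive} if it preserves no partition into blocks of a common size $d$ with $1<d<m$; doubly transitive groups and transitive groups of prime degree are primitive. Call $m$ \emph{exceptional} if there is a primitive group of degree $m$ other than the alternating and the symmetric group.

\begin{theorem}[\cite{CNT}]\label{thm:CNT}
The number $e(x)$ of exceptional $m\le x$ satisfies $e(x)=2\pi(x)+(1+\sqrt2)x^{1/2}+O(x^{1/2}/\log x)$, where $\pi(x)$ is the number of primes up to $x$.
\end{theorem}

For primes $r\ge5$ both $r$ and $r+1$ are exceptional: the cyclic group of order $r$ and $\mathrm{PSL}_2(\mathbb F_r)$ on the projective line are primitive, of orders $r<\frac12r!$ and $\frac12(r+1)r(r-1)<\frac12(r+1)!$. These numbers are distinct and account for $2\pi(x)-O(1)$ exceptional numbers up to $x$. Hence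
\begin{equation}\label{eq:exc}
\text{only $O(\sqrt x)$ exceptional $m\le x$ are such that neither $m$ nor $m-1$ is prime.}
\end{equation}

Realize $F_2$ in $\mathrm{SL}_2(\mathbb Z)$ by Sanov's free generators
\[
a=\begin{pmatrix}1&2\\0&1\end{pmatrix},\qquad b=\begin{pmatrix}1&0\\2&1\end{pmatrix}.
\]
Let $H_1,H_2,\dots$ enumerate the non-abelian subgroups of $F_2$ generated by two elements, and fix generators $h_1,h_2$ for each (the index $i$ is suppressed). Each $H_i$ is non-amenable, hence not virtually solvable.

\begin{lemma}\label{lem:exp}
For each $i$ there are $\kappa_i>0$ and $P_i$ such that for all primes $p\ge P_i$ the group $H_i$ maps onto $\mathrm{SL}_2(\mathbb F_p)$, and for every transitive $\mathrm{SL}_2(\mathbb F_p)$-set $V$ and every $S\subset V$,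
\begin{equation}\label{eq:exp}
\max_{j=1,2}|h_jS\triangle S|\ \ge\ \frac{\kappa_i^2}2\min(|S|,|V\setminus S|).
\end{equation}
\end{lemma}

\begin{proof}
Expanders are connected, which gives surjectivity. By the discrete Cheeger inequality, expansion gives $\kappa_i>0$, independent of $p$, with $\max_j\|h_jf-f\|\ge\kappa_i\|f\|$ for all $f$ of mean zero on $\mathrm{SL}_2(\mathbb F_p)$. Fix $v_0\in V$. The map sending $f\colon V\to\mathbb C$ to $g\mapsto f(gv_0)$ is equivariant, preserves mean zero and multiplies all $\ell^2$-norms by one constant, so the inequality holds on $V$. For $f=1_S-|S|/|V|$ we have $\|h_jf-f\|^2=|h_jS\triangle S|$ and $\|f\|^2=|S||V\setminus S|/|V|\ge\frac12\min(|S|,|V\setminus S|)$.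
\end{proof}

\subsection{Two expanders joined by a bottleneck}

\begin{proposition}\label{prop:surgery}
For every $n$ there are arbitrarily large $m$, an action of $F_2$ on a set $\Omega$ with $|\Omega|=m$, and a nonempty $W\subset\Omega$ with
\[
|W|\le\frac mn,\qquad|aW\triangle W|+|bW\triangle W|\le\frac{|W|}n,
\]
such that for all $i\le n$ the image of $H_i$ in $\operatorname{Sym}(\Omega)$ contains $\operatorname{Alt}(\Omega)$.
\end{proposition}

\begin{proof}
We show that after the surgery each $H_i$ is transitive and primitive, and we choose $m$ non-exceptional. Expansion shows that an orbit fills almost all or almost nothing of each line, but it cannot see whether an orbit crosses the bottleneck. For that we make the action free near the bottleneck up to a radius $R$, where orbits can be read off from reduced words. A word $g=s_k\cdots s_1$ acts with its rightmost letter $s_1$ first.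

\medskip\noindent\textbf{Step 1: constants.} Let $L$ be the maximal word length of the generators of $H_1,\dots,H_n$. Put $\kappa=\min_{i\le n}\kappa_i$, $D=4L$, $C=4D/\kappa^2$ and $C_1=8D/\kappa^2$. Let $\mathrm{Ball}_R=\{g\in F_2:|g|\le R\}$.

We shall see that a short word crosses the bottleneck exactly when its rightmost letter is $a$. A subgroup need not contain such words: every nontrivial element of $\langle b^{-1}ab,b^{-2}ab^2\rangle$ has rightmost letter $b$. So we look for them in a coset $H_if_i$. Let $i\le n$. The commutator $h=[h_1,h_2]\in H_i$ is nontrivial and conjugate to a cyclically reduced word $c$. This word contains a letter $a^{\pm1}$, because otherwise it would be a nontrivial power of $b$, whereas the $b$-exponent sum vanishes on $[F_2,F_2]$. Replacing $h$ by $h^{-1}$ if necessary and permuting $c$ cyclically, we get $h=f_icf_i^{-1}$ with $f_i\in F_2$ and $c$ cyclically reduced with rightmost letter $a$. The leftmost letter of $c$ is then not $a^{-1}$, so the rightmost letter of $c^{-1}$ is not $a$. For $k>|f_i|$ the words $c^{\pm k}$ are reduced and longer than $f_i$, so their rightmost letters survive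 in $h^{\pm k}f_i=f_ic^{\pm k}$. Hence $H_if_i$ contains infinitely many elements with rightmost letter $a$ and infinitely many with another rightmost letter, and we can fix $R$ such that for all $i\le n$:
\begin{enumerate}
\item[(R1)] $|H_i\cap\mathrm{Ball}_{R-L}|>2C$;
\item[(R2)] $H_if_i\cap\mathrm{Ball}_R$ contains more than $C$ elements with rightmost letter $a$ and more than $C$ elements whose rightmost letter is not $a$.
\end{enumerate}

\medskip\noindent\textbf{Step 2: primes and base points.} A nontrivial $w\in F_2$ differs from $\pm1$, as $F_2$ is torsion-free, so $w\not\equiv\pm1$ modulo every large prime. Choose a prime $p\equiv1\pmod3$ with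
\[
p\ge\max_{i\le n}P_i,\qquad p+1>2C,\qquad p+1\ge2n,\qquad p+1>2|\mathrm{Ball}_{2R}|,
\]
such that $w\not\equiv\pm1\pmod p$ for all nontrivial $w\in\mathrm{Ball}_{2R}$. Then choose a prime $q\equiv1\pmod3$ with the same congruence property, with $q+1\ge3n(p+1)$ and $q>4C_1$, and such that $m=p+q+2$ is not exceptional. There are arbitrarily large such $q$. Indeed, $m$ is even and $m-1=p+q+1$ is divisible by $3$, so neither $m$ nor $m-1$ is prime; this is the only purpose of the congruences modulo $3$. By \eqref{eq:exc} at most $O(\sqrt x)$ primes $q\le x$ give an exceptional $m$, while by the prime number theorem for arithmetic progressions at least a constant times $x/\log x$ primes $q\le x$ are $1$ modulo $3$. Note that $q\ge p$ and $\frac34m\le q+1$.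

Let $Y_1=\mathbb P^1(\mathbb F_p)$ and $Y_2=\mathbb P^1(\mathbb F_q)$, so $|Y_t|>2C$. The scalar matrices of determinant $1$ are $\pm1$, and a non-scalar matrix has at most two eigenlines. As $|Y_t|>2|\mathrm{Ball}_{2R}|$, there is $y_t\in Y_t$ fixed by no nontrivial element of $\mathrm{Ball}_{2R}$. Then $g\mapsto gy_t$ is injective on $\mathrm{Ball}_R$ for $t=1,2$.

\medskip\noindent\textbf{Step 3: surgery.} Let $\Omega=Y_1\sqcup Y_2$ and $W=Y_1$, and let $\tau$ be the transposition of $y_1$ and $y_2$. Since $F_2$ is free, $a'=a\tau$ and $b'=b$ define a new action on $\Omega$; we write $g'$ for the new and $g$ for the old action of $g\in F_2$ (Figure~\ref{fig:surgery}). Then $a'W\triangle W=\{ay_1,ay_2\}$ and $b'W=W$, so the boundary sum equals $2\le|W|/n$, and $|W|=p+1\le m/n$.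

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth]
\draw (0,0) ellipse (1.2 and 1.3);
\draw (5,0) ellipse (2.3 and 1.6);
\node at (-0.6,0) {$Y_1$};
\node at (5.8,0) {$Y_2$};
\fill (0.5,-0.6) circle (1.5pt) node[left] {$y_1$};
\fill (0.5,0.6) circle (1.5pt) node[left] {$ay_1$};
\fill (3.6,-0.6) circle (1.5pt) node[right] {$y_2$};
\fill (3.6,0.6) circle (1.5pt) node[right] {$ay_2$};
\draw[->,dashed] (0.5,-0.5) -- (0.5,0.5);
\draw[->,dashed] (3.6,-0.5) -- (3.6,0.5);
\draw[->,thick] (0.6,-0.56) -- (3.5,0.56);
\draw[->,thick] (3.5,-0.56) -- (0.6,0.56);
\end{tikzpicture}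
\caption{The surgery on two $F_2$-sets $Y_1$ and $Y_2$. The generator $a$ originally maps $y_1\mapsto ay_1$ and $y_2\mapsto ay_2$ (dashed). In the new action it maps $y_1\mapsto ay_2$ and $y_2\mapsto ay_1$ (solid). All other edges are unchanged, so only two edges join $Y_1$ to $Y_2$.}
\label{fig:surgery}
\end{figure}

Call a pair (letter $s$, point $x$) \emph{critical} if $s'x\ne sx$. Since $a'^{-1}=\tau a^{-1}$, the critical pairs are $(a,y_1)$, $(a,y_2)$, $(a^{-1},ay_1)$ and $(a^{-1},ay_2)$. If none of the pairs $(s_{l+1},s_l\cdots s_1x)$, $0\le l<k$, along the old path from $x$ is critical, then $(s_k\cdots s_1)'x=s_k\cdots s_1x$.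

\medskip\noindent\textbf{Step 4: local structure.} Let $g=s_k\cdots s_1\in\mathrm{Ball}_R$ be reduced. We claim that $g'y_1=gy_2\in Y_2$ if $s_1=a$, and $g'y_1=gy_1\in Y_1$ otherwise.

Let $s_1\ne a$ (or $g=1$). The old path from $y_1$ stays in $Y_1$. A critical pair $(a,y_1)$ at position $l$ means $s_{l+1}=a$ and $s_l\cdots s_1y_1=y_1$; injectivity forces $l=0$, so $s_1=a$, which is excluded. A critical pair $(a^{-1},ay_1)$ means $s_l\cdots s_1y_1=ay_1$; injectivity forces $s_l\cdots s_1=a$, so again $s_1=a$.

Let $s_1=a$. The first step leads to $a'y_1=ay_2$, and we follow the old path $s_l\cdots s_2ay_2$, $l\ge1$, in $Y_2$. A critical pair $(a,y_2)$ means $s_l\cdots s_2ay_2=y_2$, which contradicts injectivity since $s_l\cdots s_2a\ne1$. A critical pair $(a^{-1},ay_2)$ means $s_{l+1}=a^{-1}$ and $s_l\cdots s_2ay_2=ay_2$; injectivity forces $l=1$, so $s_2s_1=a^{-1}a$ is not reduced.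

The argument is symmetric in the indices $1,2$. In particular $g\mapsto g'y_t$ is injective on $\mathrm{Ball}_R$, because the two kinds of words are mapped injectively into different lines.

\medskip\noindent\textbf{Step 5: the bad set.} Fix $i\le n$, put $H=H_i$, and let $H'$ be its image under the new action. Let $Z$ be the set of $x\in\Omega$ such that the old path of $h_1$ or $h_2$ from $x$ meets a critical pair. Then $h_j'x=h_jx$ for $x\notin Z$. Let $x\in Z$, with first critical pair $(s_{l+1},u)$ on the path of $h_j=s_k\cdots s_1$, and put $v=s_l\cdots s_1$. Then $vx=v'x=u$ and $|v|\le L-1$. There are two choices for $j$, at most $L$ for $l$ and at most two for $u$, so $|Z|\le4L=D$. Moreover $u\in\{y_1,y_2,a'y_2,a'y_1\}$ and $x=(v^{-1})'u$, so $x=f'y_t$ for some $t$ and some $f$ with $|f|\le L$.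

\medskip\noindent\textbf{Step 6: $H'$ is transitive.} Let $O$ be an $H'$-orbit and $S=O\cap Y_t$. For $x\in S\setminus Z$ the point $h_jx=h_j'x$ lies in $Y_t$ and in $O$. So $|h_jS\triangle S|=2|h_jS\setminus S|\le2D$, and \eqref{eq:exp} for $V=Y_t$ gives
\begin{equation}\label{eq:dich}
|O\cap Y_t|\le C\qquad\text{or}\qquad|O\cap Y_t|\ge|Y_t|-C .
\end{equation}

No orbit has $|O\cap Y_t|\le C$ for both $t$. Indeed, such an orbit has at most $2C$ points. If $O\cap Z=\emptyset$, then $h_jO=h_j'O=O$, so $O$ is invariant under the old action of $H$, which is transitive on each line by Lemma~\ref{lem:exp}; then $O$ contains a line and $|O|>2C$. If $z=f'y_t\in O\cap Z$ with $|f|\le L$, then the points $g'z=(gf)'y_t\in O$, $g\in H\cap\mathrm{Ball}_{R-L}$, are distinct by Step 4, and $|O|>2C$ by (R1).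

The orbit of $f_i'y_1$ contains $g'y_1$ for all $g\in Hf_i$. By (R2) and Step 4 it has more than $C$ points in each line, so by \eqref{eq:dich} it misses at most $C$ points of each line. Any other orbit would have at most $C$ points in each line, which is impossible.

\medskip\noindent\textbf{Step 7: $H'$ is primitive.} Suppose that $H'$ preserves a partition of $\Omega$ into blocks of size $d$ with $1<d<m$. Then $d$ divides $m$, so $2\le d\le m/2\le\frac23(q+1)$. A block system is an invariant set of pairs, so we apply expansion to pairs in the large line. Let $V$ be the set of ordered pairs of distinct points of $Y_2$. It has $(q+1)q$ elements and is a transitive $\mathrm{SL}_2(\mathbb F_q)$-set, since the stabilizer of $\infty$ contains all translations of $\mathbb F_q$. Let $E\subset V$ be the set of pairs that lie in a common block. If a pair in $E$ has no coordinate in $Z$, then $h_j$ acts on it as $h_j'$ and maps it into $E$. At most $2Dd$ pairs in $E$ have a coordinate in $Z$. So $|h_jE\triangle E|\le4Dd$, and \eqref{eq:exp} gives $\min(|E|,|V\setminus E|)\le C_1d$.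

Both sets are larger. Let $n_\beta$ be the number of points of $Y_2$ in the block $\beta$. By the Cauchy--Schwarz inequality over the $m/d$ blocks, and by $\frac34m\le q+1$, $d\ge2$ and $q>4C_1$,
\[
|E|=\sum_\beta n_\beta^2-(q+1)\ge\frac{(q+1)^2d}m-(q+1)\ge(q+1)\Bigl(\frac{3d}4-1\Bigr)\ge\frac{(q+1)d}4>C_1d .
\]
On the other hand $|E|\le(q+1)(d-1)$, so
\[
|V\setminus E|\ge(q+1)(q+1-d)\ge\tfrac13(q+1)^2>\tfrac23C_1(q+1)\ge C_1d .
\]
This contradiction shows that $H'$ is primitive. Since $m$ is not exceptional, $H'\supseteq\operatorname{Alt}(\Omega)$.
\end{proof}

\subsection{The group $G$}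

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Choose inductively actions $\rho_n\colon F_2\to\operatorname{Sym}(\Omega_n)$ and subsets $W_n\subset\Omega_n$ as in Proposition~\ref{prop:surgery}, with $m_n=|\Omega_n|\ge5$ strictly increasing and
\begin{equation}\label{eq:growth}
\tfrac12m_n!>\prod_{k<n}m_k! .
\end{equation}
Let $\rho=(\rho_n)_n$ and let $G$ be the closure of $\rho(F_2)$ in $\prod_n\operatorname{Sym}(\Omega_n)$. Then $G$ is profinite and second countable, and $\rho$ has dense image. Recall that for $m\ge5$ the alternating group of degree $m$ is simple and non-abelian, equals its own commutator subgroup and that of the symmetric group, and is contained in every nontrivial normal subgroup of the symmetric group.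

\emph{Openness.} Let $\Lambda\le F_2$ be non-amenable. Two non-commuting elements of $\Lambda$ generate some $H=H_i$. We have no control over $H$ in the coordinates $n<i$, so we pass to the kernel $H^0$ of $H\to\prod_{n<i}\operatorname{Sym}(\Omega_n)$. Let $n\ge i$. Then $\rho_n(H)\supseteq\operatorname{Alt}(\Omega_n)$, and $\rho_n(H^0)$ is normal in $\rho_n(H)$ of index at most $\prod_{k<i}m_k!<\frac12m_n!$ by \eqref{eq:growth}. So $\rho_n(H^0)$ is nontrivial and contains $\operatorname{Alt}(\Omega_n)$, and therefore $\rho_n([H^0,H^0])=\operatorname{Alt}(\Omega_n)$. Thus $\rho([H^0,H^0])$ is a subgroup of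
\[
Q=\{1\}\times\prod_{n\ge i}\operatorname{Alt}(\Omega_n)
\]
that projects onto every factor. It projects onto $\prod_{i\le n\le N}\operatorname{Alt}(\Omega_n)$ for every $N$, by induction on $N$: in Lemma~\ref{lem:goursat} with $P'=\operatorname{Alt}(\Omega_N)$ the subgroup $M$ is $P'$ or trivial, and if it were trivial, $\operatorname{Alt}(\Omega_N)$ would be a quotient of a smaller group $\operatorname{Alt}(\Omega_j)$, $j<N$. Hence $\overline{\rho([H^0,H^0])}=Q$, and $Q\subset\overline{\rho(\Lambda)}\subset G$. In particular $G$ is infinite.

It remains to see that $Q$ is open in $G$. It is a closed normal subgroup of $\prod_n\operatorname{Sym}(\Omega_n)$ with quotient $\prod_{n<i}\operatorname{Sym}(\Omega_n)\times(\mathbb Z/2)^{\mathbb N}$. The image of $F_2$ in $(\mathbb Z/2)^{\mathbb N}$ is generated by two commuting elements of order at most $2$, so it has order at most $4$. Hence the image of $\rho(F_2)$ in the quotient is finite, thus closed, and it contains the image of $G$. So $Q$ is closed of finite index in $G$, hence open, and so is $\overline{\rho(\Lambda)}\supseteq Q$.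

\emph{Failure of containment.} Fix $o_n\in\Omega_n$ and let $A_n=\{g\in G:g_n(o_n)\in W_n\}$. The image of $\mu$ under $g\mapsto g_n(o_n)$ is invariant under the transitive group $\rho_n(F_2)$, hence uniform on $\Omega_n$. So $0<\mu(A_n)=|W_n|/m_n\le1/n$. Since $\gamma A_n=\{g:g_n(o_n)\in\rho_n(\gamma)W_n\}$,
\[
\frac{\mu(\gamma A_n\triangle A_n)}{\mu(A_n)}=\frac{|\rho_n(\gamma)W_n\triangle W_n|}{|W_n|}\le\frac1n\qquad(\gamma\in\{a,b\}).
\]
From $\mu(\gamma^{-1}A\triangle A)=\mu(\gamma A\triangle A)$ and $\mu(\gamma\gamma'A\triangle A)\le\mu(\gamma'A\triangle A)+\mu(\gamma A\triangle A)$ we get the bound $|\gamma|/n$ for every $\gamma\in F_2$. So the $A_n$ are small almost $F_2$-invariant sets, and Theorem~\ref{thm:B}(1) applies with $\Lambda=F_2$.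
\end{proof}

\begin{thebibliography}{9}

\bibitem{BG}
Bourgain and Gamburd, Ann.\ of Math.\ \textbf{167} (2008).

\bibitem{CNT}
Cameron, Neumann and Teague, Math.\ Z.\ \textbf{180} (1982).

\bibitem{Fr}
Miko{\l}aj Fr\k{a}czyk, \emph{Infinitesimal containment and sparse factors of iid}, arXiv:2512.09301 (2025).

\end{thebibliography}
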